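# Illumination bodies in spaces of constant curvature: convex in the hyperbolic plane, not convex in higher dimension

## 1. The guess, and the two easiest bodies

Put a lamp at a point $x$ outside a convex body $K$ and look at the region between the lamp and the body: the convex hull of $x$ and $K$, minus $K$. Its volume grows as the lamp retreats. Collect all lamp positions for which this volume is at most $\delta$. One would guess that this set is convex: it is a "thickening" of a convex set by a convex-looking recipe. Here are the precise notions.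

For $\lambda\in\mathbb R$ and $n\ge 2$ let $\mathrm{Sp}^n(\lambda)$ be the $n$-dimensional real space form of curvature $\lambda$, that is, the simply connected, complete Riemannian manifold of constant sectional curvature $\lambda$. Thus $\mathrm{Sp}^n(0)=\mathbb R^n$ and $\mathrm{Sp}^n(-1)=\mathbb H^n$. A convex body is a compact, geodesically convex set with nonempty interior, and $\mathcal K_0(\mathrm{Sp}^n(\lambda))$ is the family of convex bodies. We write $[x,K]$ for the geodesic convex hull of $\{x\}\cup K$, and
$$f_K(x)=\mathrm{vol}([x,K]\setminus K)=\mathrm{vol}([x,K])-\mathrm{vol}(K).$$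

**Definition (illumination body).** For $\delta>0$, $\ \mathcal I^\lambda_\delta(K)=\{x\in \mathrm{Sp}^n(\lambda): f_K(x)\le\delta\}$.

**Example (a square).** Let $K=[-1,1]^2\subset\mathbb R^2$. A lamp at $x$ with $x_1>1$ sees the right side, of length $2$, from distance $x_1-1$, and the triangle over that side has area $x_1-1$. Adding the sides that are seen (this addition is Lemma 2 below) gives $f_K(x)=(|x_1|-1)^++(|x_2|-1)^+$. So $\mathcal I_\delta(K)$ is the octagon with vertices $(\pm1,\pm(1+\delta))$ and $(\pm(1+\delta),\pm1)$. It is convex.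

**Example (a ball).** Let $\lambda\le 0$ and let $K$ be a ball with center $o$. By symmetry $f_K(x)$ depends only on the distance from $o$ to $x$. If $x$ lies on the segment from $x'$ to $o$, then $x\in[x',K]$, so $[x,K]\subset[x',K]$ and $f_K(x)\le f_K(x')$. As $f_K$ is continuous (Lemma 1), $\mathcal I_\delta^\lambda(K)$ is a closed ball around $o$ or the whole space. It is convex.

The question, taken from Rotem Assouline, Florian Besau, Elisabeth M. Werner, "Illumination Bodies in Projective Geometries", arXiv:2605.25122 (2026), is whether $\mathcal I^\lambda_\delta(K)$ is geodesically convex for all $K$ and all $\delta>0$ when $n\ge3$ and $\lambda\le0$. For $\lambda<0$ and large $\delta$ the set may be unbounded; that is not the issue. Two facts are quoted there as known: convexity holds in Euclidean space, and it holds for every convex body in $\mathbb H^2$. I prove both, because the proofs are short and show what changes in dimension three.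

**Models.** Multiplying the metric by a constant does not change geodesics and multiplies all volumes by a constant, so we may assume $\lambda\in\{-1,0,1\}$. For $\lambda=-1$ we use the Klein model, the open unit ball $B\subset\mathbb R^n$; for $\lambda=1$ we use the gnomonic model $\mathbb R^n$ of an open hemisphere. In both, geodesics are Euclidean segments, so convexity and convex hulls are the Euclidean ones, and the volume has the density
$$D_\lambda(y)=(1+\lambda|y|^2)^{-(n+1)/2}.$$
We write $D=D_{-1}$. Orthogonal linear maps are isometries in both models. Since $y\mapsto-y$ is one of them, $0$ is the geodesic midpoint of $x$ and $-x$. Unless a density is mentioned, "$\mathrm{vol}$" of a Euclidean set and "$dy$" are Lebesgue measure; $f_K$ always uses the density of the model.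

We need two facts about the Hausdorff metric. First, *if $B(y,r)\subset K$, $K'$ is compact and convex, and $K,K'$ have Hausdorff distance $<r$, then $y\in K'$.* Otherwise some unit vector $u$ has $u\cdot w<u\cdot y$ for all $w\in K'$, and the point $y+ru\in K$ has distance greater than $r$ from every $w\in K'$. Second, consequently, *a compact set $W'\subset\operatorname{int}K$ lies in $\operatorname{int}K'$ for all $K'$ close to $K$*: if the $2r$-neighborhood of $W'$ lies in $K$ and the distance is $<r$, then the $r$-neighborhood of $W'$ lies in $K'$.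

**Lemma 1.** $f_K(x)$ is continuous in $(x,K)$.

*Proof.* The Hausdorff distance of $[x,K]$ and $[x',K']$ is at most the maximum of $|x-x'|$ and the distance of $K,K'$. Let $K_j\to K$. A point of $\operatorname{int}K$ lies in $K_j$ for large $j$, a point outside $K$ lies outside $K_j$ for large $j$, and $\partial K$ is a null set. All $K_j$ with $j$ large lie in one compact subset of the model, where the density is bounded, so dominated convergence gives $\mathrm{vol}(K_j)\to\mathrm{vol}(K)$. $\square$

So if $f_K(\pm x)<f_K(0)$, then for every $\delta$ with $f_K(\pm x)<\delta<f_K(0)$ the points $\pm x$ lie in the illumination body and their midpoint does not, and this remains true for all bodies close enough to $K$.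

## 2. Euclidean bodies: a sum of convex functions

The first step is to cut the illuminated region into cones over the facets that the lamp sees.

**Lemma 2 (visible facets).** Let $P=\{\ell_i\ge0,\ i=1,\dots,k\}\subset\mathbb R^n$ be an $n$-polytope with facets $F_i=P\cap\{\ell_i=0\}$, $\ell_i$ affine. Let $x\notin P$ and $J(x)=\{i:\ell_i(x)<0\}$. Up to null sets, $[x,P]\setminus P=\bigcup_{i\in J(x)}\operatorname{conv}(x,F_i)$, and these sets have disjoint interiors. If $P$ is a simplex with vertices $p_i$, $F_i$ is opposite $p_i$, and $\lambda_i(x)$ are the barycentric coordinates of $x$, then $i\in J(x)$ iff $\lambda_i(x)<0$, and $\operatorname{conv}(x,F_i)$ has Euclidean volume $|\lambda_i(x)|\operatorname{vol}P$.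

*Proof.* Let $y\in[x,P]\setminus P$, say $y$ on the segment from $x$ to $k\in P$. Let $k'$ be the first point of $P$ on this segment. From $k'$ to $k$ the segment stays in $P$, so $y$ lies before $k'$. Points just before $k'$ are outside $P$, so some $\ell_i$ is negative at points before $k'$ arbitrarily close to it. As $\ell_i(k')\ge0$ and $\ell_i$ is affine on the segment, $\ell_i(k')=0$ and $\ell_i<0$ before $k'$. Thus $i\in J(x)$, $k'\in F_i$ and $y\in\operatorname{conv}(x,F_i)$.

Conversely, let $i\in J(x)$. Then $\operatorname{conv}(x,F_i)\subset[x,P]$, and $\ell_i<0$ on it off $F_i$, so it meets $P$ only in the null set $F_i$.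

Suppose $y$ is interior to both $\operatorname{conv}(x,F_i)$ and $\operatorname{conv}(x,F_j)$, $i\ne j$. The ray from $x$ through $y$ hits $\operatorname{relint}F_i$ at $k_i$ and $\operatorname{relint}F_j$ at $k_j$. These points differ; say $k_i$ comes first. As $\ell_j(x)<0=\ell_j(k_j)$, we get $\ell_j(k_i)<0$, contradicting $k_i\in P$.

For a simplex take $\ell_i=\lambda_i$; the volume formula is Cramer's rule for $\lambda_i(x)$. $\square$

**Proposition 1.** If $\lambda=0$, then $f_K$ is a convex function for every convex body $K\subset\mathbb R^n$. Hence all illumination bodies are convex.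

*Proof.* Let $K=P$ be a polytope with $|\nabla\ell_i|=1$. The cone $\operatorname{conv}(x,F_i)$ has height $-\ell_i(x)$ over its base, so $f_P(x)=\frac1n\sum_i|F_i|\max(0,-\ell_i(x))$, also for $x\in P$. This is a sum of convex functions. A general $K$ is a limit of polytopes, and by Lemma 1 $f_K$ is a pointwise limit of convex functions. $\square$

The sensible next attempt is to copy this for $\lambda<0$. By Lemma 2, $f_P(x)=\sum_{i\in J(x)}\int_{\operatorname{conv}(x,F_i)}D\,dy$ in the Klein model. Here the attempt stops: the $i$-th term is no longer an affine function of $x$ on $\{\ell_i<0\}$, and nothing makes it convex. One might retreat to *quasi-convexity* of each term (convex sublevel sets), but sums of quasi-convex functions need not be quasi-convex. In Section 6 we shall see two terms, each monotone along a segment, whose sum has a strict maximum inside that segment. So we must look at the whole sum, and we begin with the plane.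

## 3. The hyperbolic plane: only two contact points matter

We need a way to compute volumes of polytopes by signed cones from $0$.

**Lemma 3 (signed cones).** Let $n\ge2$ and let $R\subset B$ be an $n$-polytope with facets $\Phi$ and outer unit normals $\nu_\Phi$. Let $\epsilon_\Phi\in\{-1,0,1\}$ be the sign of $y\cdot\nu_\Phi$, which is constant for $y\in\Phi$. Then
$$\int_RD\,dy=\sum_\Phi\epsilon_\Phi\int_{\operatorname{conv}(0,\Phi)}D\,dy.\tag{1}$$

*Proof.* Let $X(y)=y\int_0^1t^{n-1}D(ty)\,dt$. Then
$$\operatorname{div}X(y)=\int_0^1\bigl(nt^{n-1}D(ty)+t^{n}\,y\cdot(\nabla D)(ty)\bigr)dt=\int_0^1\frac{d}{dt}\bigl(t^nD(ty)\bigr)dt=D(y).$$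
By the divergence theorem $\int_RD\,dy=\sum_\Phi\int_\Phi X\cdot\nu_\Phi\,dS$. The cone $\operatorname{conv}(0,\Phi)$ is parametrized by $(t,y)\mapsto ty$, $t\in[0,1]$, $y\in\Phi$, with volume element $t^{n-1}|y\cdot\nu_\Phi|\,dt\,dS(y)$, so the flux through $\Phi$ is $\epsilon_\Phi\int_{\operatorname{conv}(0,\Phi)}D\,dy$. $\square$

In the plane write $\omega(a,b)=\operatorname{sgn}\det(a,b)\int_{\operatorname{conv}(0,a,b)}D\,dy$. For a counterclockwise triangle $(a,b,c)$ the outer normal along $[a,b]$ is a positive multiple of $(b_2-a_2,\,a_1-b_1)$, and its product with $a$ is $\det(a,b)$. So (1) reads $\int_{\operatorname{conv}(a,b,c)}D\,dy=\omega(a,b)+\omega(b,c)+\omega(c,a)$.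

**Proposition 2.** For every convex body $K\subset\mathbb H^2$ and all $x_0,x_1$, $f_K\le\max(f_K(x_0),f_K(x_1))$ on the segment $x_0x_1$. Hence $\mathcal I_\delta(K)$ is convex for all $\delta>0$.

*Proof.* By Lemma 1 and approximation it suffices to treat a polygon $P$. Suppose the claim fails. Then $f_P$ restricted to the segment has its maximum at an interior point, and only there. The maximum is positive, so this point is not in $P$. Move it to $0$ by an isometry, with the segment in $\mathbb Re_1$.

**Step 1: the line meets $P$.** The purpose is to dispose of this case. Let $k\in P\cap\mathbb Re_1$, and let $x_j$ be the endpoint on the other side of $0$. Then $0\in[x_j,P]$, so $f_P(x_j)\ge f_P(0)$, a contradiction. So $\mathbb Re_1$ misses $P$, and we may assume $P\subset\{y_2>0\}$.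

**Step 2: a smooth lower bound for $f_P$ that is exact at $0$.** Let
$$S(x)=\sum_{i\in J(0)}\int_{\operatorname{conv}(x,F_i)}D\,dy .$$
For $x$ near $0$ we have $J(x)\supset J(0)$, so Lemma 2 gives $f_P(x)\ge S(x)$, with equality at $x=0$. Hence $0$ is a local maximum of $\tau\mapsto S(\tau e_1)$.

**Step 3: the sum telescopes.** By Lemma 2 the sectors $\operatorname{pos}F_i$, $i\in J(0)$, do not overlap, and they fill the sector $\operatorname{pos}P$, because every ray in its interior enters $P$ through a visible edge. Order these edges by angle. If two neighbors had different endpoints on their common ray, say $w$ nearer to $0$ and $w'\in F_j$ farther, then $\ell_j(0)<0=\ell_j(w')$ would give $\ell_j(w)<0$, impossible. So the edges are $[v_0,v_1],\dots,[v_{k-1},v_k]$. Write $v_0=p_-$, $v_k=p_+$, $p_\pm=h_\pm(z_\pm,1)$ with $h_\pm>0$ and order them so that $z_-<z_+$. Then $\det(v_j,v_{j-1})>0$, so for $x$ near $0$ the triangle $(x,v_j,v_{j-1})$ is counterclockwise and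
$$S(x)=\sum_{j}\bigl(\omega(x,v_j)+\omega(v_j,v_{j-1})+\omega(v_{j-1},x)\bigr)=S(0)+\omega(x,p_+)-\omega(x,p_-).$$
Only the two contact points are left.

**Step 4: two derivatives.** Let $p=h(z,1)$, $r=|p|$. Parametrize $\operatorname{conv}(0,\tau e_1,p)$ by $y=(1-s)\tau'e_1+sp$, with Jacobian $\det((1-s)e_1,p-\tau'e_1)=(1-s)h$. For both signs of $\tau$,
$$\omega(\tau e_1,p)=\int_0^\tau\int_0^1h(1-s)D\bigl((1-s)\tau'e_1+sp\bigr)ds\,d\tau'.$$
Since $\partial_1D(y)=3y_1(1-|y|^2)^{-5/2}$ for $n=2$, the first and second derivatives at $\tau=0$ are $h\alpha(r)$ and $zh^2\beta(r)$, where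
$$\alpha(r)=\int_0^1(1-s)(1-s^2r^2)^{-3/2}ds,\qquad \beta(r)=3\int_0^1(1-s)^2s(1-s^2r^2)^{-5/2}ds .$$
Put $\kappa=(1-r^2)^{-1/2}$, so $r^2=(\kappa^2-1)/\kappa^2$. Then $\alpha=\kappa-\frac{\kappa-1}{r^2}=\kappa-\frac{\kappa^2}{\kappa+1}=\frac{\kappa}{\kappa+1}$. As $3s(1-s^2r^2)^{-5/2}=r^{-2}\frac{d}{ds}(1-s^2r^2)^{-3/2}$, integration by parts gives $\beta=r^{-2}(2\alpha-1)=r^{-2}\frac{\kappa-1}{\kappa+1}=\frac{\kappa^2}{(\kappa+1)^2}$. So
$$\beta=\alpha^2 .$$

**Step 5: contradiction.** With $a_\pm=h_\pm\alpha(|p_\pm|)>0$ we have $\frac{d}{d\tau}S=a_+-a_-$ and $\frac{d^2}{d\tau^2}S=z_+a_+^2-z_-a_-^2$ at $\tau=0$. At a local maximum the first vanishes, so $a_+=a_-=a$, and then the second equals $a^2(z_+-z_-)>0$. This is impossible at a local maximum. $\square$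

The two contributions are tied together by one equation, and this fixes the sign. In dimension $n\ge3$ the contact set is an $(n-2)$-dimensional surface, and one equation no longer controls it.

## 4. Three theorems against the guess

**Theorem 1.** Let $n\ge 3$, $\lambda<0$. In every ball of $\mathrm{Sp}^n(\lambda)$ there is a geodesic $n$-simplex $K$, and there are $\delta>0$ and $x_+,x_-\in\mathcal I^\lambda_\delta(K)$, such that $\mathcal I^\lambda_\delta(K)$ is compact but the midpoint of the geodesic segment $x_+x_-$ is not in $\mathcal I_\delta^\lambda(K)$. The failure is stable: it persists for $\delta$ in an open interval and for all convex bodies Hausdorff-close to $K$, in particular for smooth strictly convex ones.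

**Theorem 2.** Let $n\ge2$, $\lambda\in\mathbb R$. All illumination bodies of all convex bodies in $\mathrm{Sp}^n(\lambda)$ are geodesically convex if and only if $\lambda=0$, or $n=2$ and $\lambda<0$. (For $\lambda>0$: convex bodies contained in an open hemisphere; "geodesically convex" means containing the minimal geodesic between any two non-antipodal points.)

**Theorem 3.** Let $n\ge3$, $\lambda<0$. For every $\delta>0$ there is a convex body (a polytope) $K$ such that $\mathcal I_\delta^\lambda(K)$ is not geodesically convex.

So the answer to the question is yes for $\lambda=0$ and no for every $\lambda<0$, in every dimension $n\ge3$.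

## 5. Small bodies feel curvature through a second moment

A very small body in curved space is nearly Euclidean, and there $f$ is convex. But $f$ is then piecewise affine for polytopes, so along suitable segments it is *constant*, and the curvature correction decides. Fix a convex body $K_0\subset\mathbb R^n$, write $U(x)=[x,K_0]\setminus K_0$, and shrink: for $K=\varepsilon K_0$,
$$\varepsilon^{-n}f_{\varepsilon K_0}(\varepsilon x)=\int_{U(x)}D_\lambda(\varepsilon y)\,dy=\operatorname{vol}U(x)-\lambda\,\frac{n+1}2\,\varepsilon^2\int_{U(x)}|y|^2dy+O(\varepsilon^4)\tag{2}$$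
for $\lambda=\pm1$, uniformly for $x$ in a bounded set. This is $(1+\lambda s)^{-(n+1)/2}=1-\lambda\frac{n+1}2s+O(s^2)$ for $0\le s\le\frac14$, with $s=\varepsilon^2|y|^2$ and $\varepsilon$ small. If $\operatorname{vol}U(\tau e_1)$ is constant in $\tau$, then $f$ has a maximum at $\tau=0$ if the second moment has a *minimum* there and $\lambda=1$, or a *maximum* there and $\lambda=-1$. Here is how to compute the moment.

**Lemma 4.** For an $n$-simplex $T$ with vertices $q_0,\dots,q_n$,
$$\int_T|y|^2dy=\frac{\operatorname{vol}T}{(n+1)(n+2)}M(T),\qquad M(T)=\sum_i|q_i|^2+\Bigl|\sum_iq_i\Bigr|^2 .$$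

*Proof.* Let $y=\sum\mu_iq_i$ be uniform in $T$. As $\Pr(\mu_i>t)=(1-t)^n$, we get $\mathbb E\mu_i=\frac1{n+1}$ and $\mathbb E\mu_i^2=\int_0^12t(1-t)^ndt=\frac2{(n+1)(n+2)}$. From $\sum_j\mu_j=1$ and symmetry, $\mathbb E\mu_i^2+n\,\mathbb E\mu_i\mu_j=\frac1{n+1}$, so $\mathbb E\mu_i\mu_j=\frac1{(n+1)(n+2)}$ for $i\ne j$. Now expand $\mathbb E|\sum\mu_iq_i|^2$. $\square$

Let $K_0$ be a simplex, and suppose that from $x=\tau e_1$, $|\tau|$ small, exactly the facets $F_i$, $i\in J$, are visible. Put $T_i=\operatorname{conv}(\tau e_1,F_i)$. By Lemma 2, $\operatorname{vol}T_i=v_i+w_i\tau$ with constants $v_i>0,w_i$. Let $s_i$ be the first coordinate of the sum of the vertices of $F_i$. Then $M(T_i)=2\tau^2+2s_i\tau+m_i$ with constants $m_i$. If the volume is constant, $\sum w_i=0$, the coefficient of $\tau^2$ in $\sum_i\operatorname{vol}(T_i)M(T_i)$ is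
$$2\Bigl(\sum_iv_i+\sum_iw_is_i\Bigr),\tag{3}$$
and the coefficient of $\tau^3$ is $2\sum w_i=0$.

With a single visible facet, $w=0$ and (3) is $2v>0$: the moment has its minimum at a symmetric position. That is bad for $\lambda=-1$, but it is what we need for $\lambda=1$.

**Proof that convexity fails for $\lambda>0$, $n\ge2$.** Take $\lambda=1$ and the gnomonic model. Let $h=\frac1{n-1}(e_2+\dots+e_n)$ and
$$K_0=\operatorname{conv}\{2h,\ d_\pm=e_2\pm e_1,\ e_3,\dots,e_n\}.$$
(For $n=2$: the triangle with vertices $(0,2)$ and $(\pm1,1)$.) The last $n$ points are linearly independent and lie in $\{\sum_{i\ge2}y_i=1\}$, while $2h$ has coordinate sum $2$, so $K_0$ is an $n$-simplex. We claim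
$$\tau e_1=-1\cdot2h+\bigl(\tfrac1{n-1}+\tfrac\tau2\bigr)d_++\bigl(\tfrac1{n-1}-\tfrac\tau2\bigr)d_-+\tfrac2{n-1}\sum_{j\ge3}e_j .$$
The coefficients sum to $-1+\frac2{n-1}+\frac{2(n-2)}{n-1}=1$; the $e_1$-part is $\frac\tau2+\frac\tau2=\tau$; the rest is $-2h+\frac2{n-1}(e_2+\dots+e_n)=0$. So for $|\tau|<\frac2{n-1}$ only the coordinate at $2h$ is negative. By Lemma 2, $U(\tau e_1)$ is, up to null sets, the simplex $T=\operatorname{conv}(\tau e_1,d_+,d_-,e_3,\dots,e_n)$, of constant volume $\operatorname{vol}K_0$. Its vertex sum has first coordinate $\tau$, so $M(T)=m+2\tau^2$. By (2) and Lemma 4,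
$$\varepsilon^{-n}\bigl(f_K(\pm\varepsilon\tau e_1)-f_K(0)\bigr)=-\frac{\operatorname{vol}K_0}{n+2}\,\varepsilon^2\tau^2+O(\varepsilon^4)<0$$
for fixed $\tau\ne0$ in the allowed range and small $\varepsilon$. The two values $f_K(\pm\varepsilon\tau e_1)$ agree by the symmetry $y_1\mapsto-y_1$. With $\delta=f_K(\pm\varepsilon\tau e_1)$ the non-antipodal points $\pm\varepsilon\tau e_1$ lie in the illumination body, while $0$, on the minimal geodesic between them, does not. $\square$

## 6. Two visible facets that trade volume: proof of Theorem 1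

For $\lambda=-1$ the quantity (3) must be negative: $\sum w_is_i<-\sum v_i$. So a facet whose vertex sum lies far in direction $+e_1$ ($s_i>0$) must *lose* cone volume ($w_i<0$) when the lamp moves in direction $+e_1$. In the plane Proposition 2 forbids the resulting failure. In dimension three there is room for a tilt. Consider
$$a_\pm=(\pm1,\pm1,3),\qquad b_\pm=(\pm2,\pm1,1)$$
(all signs equal in each point): an upper edge in direction $(1,1,0)$ and a lower edge in direction $(2,1,0)$. The lamp near $0$ sees the two facets that contain the lower edge. Look along the lower edge, with horizontal coordinate $u=y_1-2y_2$. The lower edge becomes the point $u=0$ at height $1$, and $a_+$ has $u=-1$ at height $3$, so the plane of the facet through $a_+$ is $y_3=1-2u$. A lamp moving along $e_1$ increases $u$ and approaches this plane, and so the cone over this facet shrinks. But $a_+$ has first coordinate $y_1=+1$, so $s=+1$. Volume sees $u$ and the moment sees $y_1$; they disagree about the side on which $a_+$ lies.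

**Step 1: the simplex in dimension $n$.** Let $g=\frac1{n-2}(e_3+\dots+e_n)$ and let $K_0$ be the convex hull of the $n+1$ points
$$a_\pm=3g\pm(e_1+e_2),\qquad b_\pm=e_3\pm(2e_1+e_2),\qquad c_j=e_j\ (4\le j\le n).$$
They are affinely independent. Let $\mu$ be the coefficients of an affine dependence, with sum $0$. The $(e_1,e_2)$-components give $(\mu_{a_+}-\mu_{a_-})(1,1)+(\mu_{b_+}-\mu_{b_-})(2,1)=0$, so $\mu_{a_+}=\mu_{a_-}=:\mu_a$ and $\mu_{b_+}=\mu_{b_-}=:\mu_b$. Summing the coordinates $3,\dots,n$ gives $6\mu_a+2\mu_b+\sum_j\mu_{c_j}=0$. The sum of the coefficients is $2\mu_a+2\mu_b+\sum_j\mu_{c_j}=0$. Hence $\mu_a=0$, and then $2\mu_be_3+\sum_j\mu_{c_j}e_j=0$ makes all coefficients zero.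

**Step 2: what the lamp at $\tau e_1$ sees.** Let $q=\frac3{2(n-2)}$. Then
$$\tau e_1=\bigl(-\tfrac14-\tfrac\tau2\bigr)a_++\bigl(-\tfrac14+\tfrac\tau2\bigr)a_-+\tfrac{q+\tau}2\,b_++\tfrac{q-\tau}2\,b_-+q\sum_{j\ge4}c_j .$$
The coefficients sum to $-\frac12+q(n-2)=1$; the $(e_1,e_2)$-part is $-\tau(e_1+e_2)+\tau(2e_1+e_2)=\tau e_1$; the rest is $-\frac32g+q(e_3+\dots+e_n)=0$. So for $|\tau|<\tau_0:=\min(\frac12,q)$ exactly the coordinates at $a_+$ and $a_-$ are negative. By Lemma 2, $U_\tau:=U(\tau e_1)$ is, up to null sets, the non-overlapping union of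
$$T_\pm=\operatorname{conv}(\tau e_1,a_\pm,b_+,b_-,c_4,\dots,c_n),\qquad\operatorname{vol}T_\pm=\bigl(\tfrac14\mp\tfrac\tau2\bigr)\operatorname{vol}K_0$$
($T_+$ stands over the facet opposite $a_-$). In particular $\operatorname{vol}U_\tau=\frac12\operatorname{vol}K_0$ does not depend on $\tau$.

**Step 3: the second moment.** The vertex sum of $T_\pm$ has first coordinate $\tau\pm1$, and its other coordinates do not depend on $\tau$. So $M(T_\pm)=m\pm2\tau+2\tau^2$, with the same $m$ for both signs because $\sigma=\mathrm{diag}(-1,-1,1,\dots,1)$ exchanges $a_\pm$ and exchanges $b_\pm$. (For $n=3$: $m=11+12+1+1+25=50$.) By Lemma 4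
$$\int_{U_\tau}|y|^2dy=\frac{\operatorname{vol}K_0}{(n+1)(n+2)}\Bigl[(\tfrac14-\tfrac\tau2)(m+2\tau+2\tau^2)+(\tfrac14+\tfrac\tau2)(m-2\tau+2\tau^2)\Bigr]=\frac{\operatorname{vol}K_0}{(n+1)(n+2)}\Bigl[\frac m2-\tau^2\Bigr].\tag{4}$$
Indeed the pure squares contribute $+\tau^2$, the cross terms contribute $-2\tau^2$, and the odd powers cancel. This is (3) with $\sum v_i=\frac12\operatorname{vol}K_0$ and $\sum w_is_i=-\operatorname{vol}K_0$.

**Step 4: non-convexity.** Fix $\tau\in(0,\tau_0)$. Let $R_0$ be such that $K_0$, $U_0$, $U_{\pm\tau}$ lie in $\{|y|\le R_0\}$, let $0<\varepsilon\le1/(2R_0)$, and $K=\varepsilon K_0\subset B$. By (2) with $\lambda=-1$, the constancy of $\operatorname{vol}U_\tau$, and (4),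
$$\varepsilon^{-n}\bigl(f_K(\varepsilon\tau e_1)-f_K(0)\bigr)=-\frac{\operatorname{vol}K_0}{2(n+2)}\,\varepsilon^2\tau^2+O(\varepsilon^4)<0$$
for all small $\varepsilon$. Since $\sigma$ is an isometry that preserves $K$, $f_K(-\varepsilon\tau e_1)=f_K(\varepsilon\tau e_1)$. For any $\delta$ with $f_K(\varepsilon\tau e_1)\le\delta<f_K(0)$ the points $x_\pm=\pm\varepsilon\tau e_1$ lie in $\mathcal I_\delta(K)$, and their midpoint $0$ does not.

**Step 5: compactness.** We show that points far from $K$ have too large a value of $f_K$. Since $D(\varepsilon y)$ is bounded for $|y|\le R_0$, there is a constant $c$ with $\delta<f_K(0)\le c\varepsilon^n$, and the hyperbolic volume of $K$ is at most $c\varepsilon^n$. Let $B(p,r_0)\subset K_0$ and $\varepsilon|p|\le\frac14$. If $\frac12\le|x|<1$, then $[x,K]$ contains the cone with apex $x$ over the $(n-1)$-disc of radius $\varepsilon r_0$ centered at $\varepsilon p$ and orthogonal to $x-\varepsilon p$. Its height is at least $\frac14$, so its Euclidean volume is at least $c'\varepsilon^{n-1}$ with $c'>0$ independent of $\varepsilon$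 and $x$. As $D\ge1$, $f_K(x)\ge c'\varepsilon^{n-1}-c\varepsilon^n>c\varepsilon^n>\delta$ for small $\varepsilon$. So $\mathcal I_\delta(K)\subset\{|x|<\frac12\}$. It is closed in $B$ by Lemma 1, hence compact.

**Step 6: position and stability.** The hyperbolic size of $K=\varepsilon K_0$ tends to $0$ with $\varepsilon$, and $\mathbb H^n$ is homogeneous, so $K$ can be placed in any prescribed ball. For $\delta$ in the open interval $(f_K(x_\pm),f_K(0))$ the strict inequalities $f_{K'}(x_\pm)<\delta<f_{K'}(0)$ hold for all convex bodies $K'$ close to $K$, by Lemma 1; smooth strictly convex bodies are dense among convex bodies. This proves Theorem 1. $\blacksquare$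

This example also shows why term-by-term quasi-convexity is of no use. Let $I_\pm(\tau)=\int_{T_\pm}D(\varepsilon y)\,dy$. Writing points of $T_\pm$ in barycentric coordinates gives $I_\pm(\tau)=(\frac14\mp\frac\tau2)\operatorname{vol}(K_0)(1+O(\varepsilon^2))$, where the error term and its $\tau$-derivative are both $O(\varepsilon^2)$, uniformly on compact subintervals of $(-\tau_0,\tau_0)$. So for small $\varepsilon$ both summands are strictly monotone along the segment from $-\tau e_1$ to $\tau e_1$, and yet their sum is larger at $0$ than at the two ends.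

**Proof of Theorem 2.** For $\lambda=0$ convexity is Proposition 1; for $n=2$, $\lambda<0$ it is Proposition 2. For $n\ge3$, $\lambda<0$ it fails by Theorem 1; for $\lambda>0$, $n\ge2$ it fails by Section 5. $\blacksquare$

## 7. Lowering the level

The simplices of Section 6 give levels $\delta\le c\varepsilon^n$, which are small. For Theorem 3 we first show that too high a level does no harm. From here on $\lambda=-1$, $n\ge3$, in the Klein model.

**Lemma 5.** Let $P\subset B$ be a convex body, $0\notin P$, $v$ a unit vector, and suppose $f_P(\pm\tau v)<f_P(0)$ for all small $\tau>0$. Then for every $\delta\in(0,f_P(0))$ there is a convex body $P'$ of the form $[y,P]$ with $\mathcal I_\delta(P')$ not convex.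

*Proof.* The idea is to add to $P$ a point of $[0,P]$: this lowers the value of $f$ at $0$ and at $\pm\tau v$ by the same amount. Fix $p\in\operatorname{int}P$ and put $g(s)=\mathrm{vol}([sp,P]\setminus P)$, $s\in[0,1]$, with hyperbolic volume. It is continuous by Lemma 1. It is non-increasing, because for $s<s'$ the point $s'p$ lies between $sp$ and $p$, so $[s'p,P]\subset[sp,P]$. Also $g(0)=f_P(0)$ and $g(1)=0$. Let $s_0\in(0,1)$ be the largest $s$ with $g(s)=f_P(0)-\delta$.

For $s\in(0,1)$, $sp\in\operatorname{int}[0,P]$, because $sB(p,r)\subset[0,P]$ if $B(p,r)\subset P$. Take $\eta>0$ with $s_0+\eta<1$. The set $\{sp:s_0\le s\le s_0+\eta\}$ is compact in $\operatorname{int}[0,P]$, and $[\pm\tau v,P]\to[0,P]$ as $\tau\to0$. So for some small $\tau>0$ this set lies in both $[\tau v,P]$ and $[-\tau v,P]$, and in addition $\Delta:=f_P(0)-\max f_P(\pm\tau v)>0$. As $s_0$ is the largest solution and $g$ is continuous, we can choose $s\in(s_0,s_0+\eta)$ with $0<g(s_0)-g(s)<\Delta$. Let $P'=[sp,P]$.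

For $x\in\{0,\tau v,-\tau v\}$ we have $sp\in[x,P]$, so $[x,P']=[x,P]$ and $f_{P'}(x)=f_P(x)-g(s)$. Hence
$$f_{P'}(0)=\delta+g(s_0)-g(s)>\delta,\qquad f_{P'}(\pm\tau v)\le\delta+(g(s_0)-g(s))-\Delta<\delta .\qquad\square$$

So, given $\delta$, we look for a polytope $P$ with $f_P(0)>\delta$ for which $0$ is a strict local maximum of $f_P$ along a line.

## 8. Moving the apex: only the walls of the cone count

In Section 3 the change of $f_P$ was a sum over two contact points. We now prove the analog in dimension $n$: an integral over the set where the cone from the lamp touches $P$. Write points as $(z,y_n)$ with $z\in\mathbb R^{n-1}$, and put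
$$\mathcal B(\rho)=(n+1)\int_0^1(1-s)^2s^{n-1}(1-s^2\rho^2)^{-(n+3)/2}ds,\qquad0\le\rho<1 .$$
It is continuous, positive and increasing. As $\rho\to1$ it tends to $\infty$: by monotone convergence the limit has an integrand that is at least $c(1-s)^{(1-n)/2}$ near $s=1$, and $\frac{1-n}2\le-1$. (For $n=2$ the same formula gives the function $\beta$ of Section 3, which stays below $1$.)

Let $P\subset B\cap\{y_n>0\}$ be an $n$-polytope. Its cone $C_P=\operatorname{pos}P$ is a closed polyhedral cone with interior, and $\Omega_P=\{z:(z,1)\in C_P\}$ is an $(n-1)$-polytope. We assume that for each facet $G$ of $C_P$ the set $R_G:=G\cap P$ is an $(n-2)$-simplex with $n-1$ linearly independent vertices. Then $\operatorname{pos}R_G=G$, because each nonzero point of $G$ is a positive multiple of a point of $P$, which also lies in $G$. For $z\in\partial\Omega_P$, in the part over $G$, the ray through $(z,1)$ meets $P$ in exactly one point, namely in $R_G$, because $0\notin\operatorname{aff}R_G$. Call it $h_P(z)(z,1)$.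

**Example.** Let $n=3$ and let $P$ be the tetrahedron of Section 6, scaled into $B$. The lamp at $0$ sees the facets $a_+b_+b_-$ and $a_-b_+b_-$, so the contact set consists of the four edges $a_+b_+,\ a_+b_-,\ a_-b_-,\ a_-b_+$. These are the sets $R_G$. The section $\Omega_P$ is the parallelogram with vertices $(2,1),(\frac13,\frac13),(-2,-1),(-\frac13,-\frac13)$ in this cyclic order. On its side from $(2,1)$ to $(\frac13,\frac13)$ the outer normal is a multiple of $(-2,5)$ (its product with both endpoints is $1$), so there $N_1<0$ although $z_1>0$. Keep this in mind for the next formula.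

**Lemma 6.** Under these assumptions $\tau\mapsto f_P(\tau e_1)$ is $C^2$ near $0$, and
$$\frac{d^2}{d\tau^2}\Big|_{0}f_P(\tau e_1)=\int_{\partial\Omega_P}N_1(z)\,z_1\,h_P(z)^n\,\mathcal B\bigl(h_P(z)\sqrt{1+|z|^2}\bigr)\,dS(z),\tag{5}$$
where $N$ is the outer unit normal of $\Omega_P$.

*Proof.* Let $N_G$ be the outer unit normal of $C_P$ at $G$; so $N_G\cdot y\le0$ on $P$, with equality exactly on $R_G$, which is therefore a face of $P$. Let $m_G$ be a linear functional with $m_G=1$ at the vertices of $R_G$, hence on $R_G$.

**Step 1: no facet hyperplane of $P$ contains $0$.** This makes the set of visible facets locally constant. If $\ell_F(0)=0$ for a facet $F$, then $\ell_F$ is linear and $\ge0$ on $C_P$, so $C_P\cap\{\ell_F=0\}$ is a proper face of $C_P$ containing the $(n-1)$-dimensional set $F$. So it is a facet $G$ and $F\subset G\cap P=R_G$, which has dimension $n-2$; impossible. Hence for all $x$ near $0$ and all $F$, $\ell_F(x)$ is nonzero and has the sign of $\ell_F(0)$.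

**Step 2: the facets of $[x,P]$ for $x$ near $0$.** We list them in order to apply Lemma 3.

*Facets without $x$.* Let $\Phi=[x,P]\cap\{k=0\}$ be a facet with $k$ affine, $k\ge0$ on $[x,P]$ and $k(x)>0$. A point of $[x,P]$ with $k=0$ must lie in $P$, so $\Phi$ is a facet $F$ of $P$, and $\ell_F(x)>0$. Conversely, if $\ell_F(x)>0$, then $\ell_F\ge0$ on $[x,P]$ and its zero set there is $F$. So these facets are the $F$ with $\ell_F(0)>0$, independent of $x$.

*The facets $\operatorname{conv}(x,R_G)$.* Let
$$k_{G,x}(y)=N_G\cdot y-(N_G\cdot x)\,\frac{1-m_G(y)}{1-m_G(x)} .$$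
For $x$ near $0$, $m_G(x)<1$. The affine function $k_{G,x}$ vanishes on $R_G$ and at $x$. At the other vertices of $P$ we have $N_G\cdot y<0$, so $k_{G,x}<0$ there for $x$ near $0$. Since $x\notin\operatorname{aff}R_G$ (there $m_G=1$), $\operatorname{conv}(x,R_G)$ is an $(n-1)$-simplex, and it is a facet of $[x,P]$ with outer side $\{k_{G,x}>0\}$. Different $G$ have different vertex sets of $R_G$, hence give different facets.

*There are no others.* Otherwise there are $x_j\to0$ and facets $\Phi_j\ni x_j$ of $[x_j,P]$ that are not of this form. Let $V_j$ be the set of vertices of $P$ in $\Phi_j$; then $\Phi_j=\operatorname{conv}(x_j,V_j)$, so $V_j$ has at least $n-1$ elements. Pass to a subsequence with $V_j=V'$ constant and outer unit normals $\nu_j\to\nu$. From $\nu_j\cdot(y-x_j)\le0$ on $P$, with equality on $V'$, we get $\nu\cdot y\le0$ on $P$, hence on $C_P$, with equality on $V'$. So $V'$ lies in a proper face of $C_P$, hence in some facet $G$, hence in $R_G$. The vertices of $P$ in the face $R_G$ are the $n-1$ vertices of $R_G$. So $V'$ is this set and $\Phi_j=\operatorname{conv}(x_j,R_G)$,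 a contradiction.

**Step 3: the first difference.** Apply (1) to $[x,P]$ and to $[0,P]$. The facets $F$ with $\ell_F(0)>0$ contribute the same amount to both. For $[0,P]$ the remaining facets contain $0$ and contribute $0$. For $[x,P]$ the facet $\operatorname{conv}(x,R_G)$ contributes the integral of $D$ over $\operatorname{conv}(0,x,R_G)$ with sign $+$ if $0$ is strictly on the inner side, that is, if $k_{G,x}(0)=-\frac{N_G\cdot x}{1-m_G(x)}<0$, with sign $-$ if $k_{G,x}(0)>0$, and nothing if $k_{G,x}(0)=0$. Hence for $x$ near $0$
$$f_P(x)-f_P(0)=\sum_G\operatorname{sgn}(N_G\cdot x)\int_{\operatorname{conv}(0,x,R_G)}D\,dy .\tag{6}$$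

**Step 4: differentiation.** Let $x=\tau e_1$ and let $G'$ be the facet of $\Omega_P$ below $G$. If $N$ is its outer normal and $N\cdot z=c$ on it, then $N_G$ is a positive multiple of $(N,-c)$, so $\operatorname{sgn}(N_G\cdot e_1)=\operatorname{sgn}N_1$. If $N_1=0$, the term of $G$ in (6) is $0$. Otherwise parametrize $\operatorname{conv}(0,\tau e_1,R_G)$ by
$$y=(1-s)\tau'e_1+s\,q,\qquad q=h_P(z)(z,1),\quad s\in[0,1],\ z\in G',\ \tau'\text{ between }0\text{ and }\tau .$$
This is one-to-one up to null sets, because $0$, $e_1$ and the vertices of $R_G$ are affinely independent. On $G'$ we have $h_P(z)=1/m_G(z,1)$, which is smooth. Let $w_1,\dots,w_{n-2}$ be an orthonormal basis of the directions of $G'$. The derivatives of $y$ are $(1-s)e_1$, $q-\tau'e_1$ and $s\,\partial_iq$, with $\partial_iq=(\partial_ih_P)(z,1)+h_P(w_i,0)$. So the Jacobian is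
$$(1-s)s^{n-2}\,\bigl|\det(e_1,q,\partial_1q,\dots,\partial_{n-2}q)\bigr|=(1-s)s^{n-2}h_P^{n-1}\bigl|\det(e_1,(z,1),(w_1,0),\dots,(w_{n-2},0))\bigr| .$$
Only $(z,1)$ has a last coordinate, so the last determinant is, up to sign, the determinant of $e_1,w_1,\dots,w_{n-2}$ in $\mathbb R^{n-1}$, which is $\pm N_1$. Inserting this into (6), for both signs of $\tau$,
$$f_P(\tau e_1)-f_P(0)=\int_0^\tau\int_{\partial\Omega_P}N_1h_P^{n-1}\int_0^1(1-s)s^{n-2}D\bigl((1-s)\tau'e_1+sh_P(z,1)\bigr)\,ds\,dS(z)\,d\tau' .$$
For small $\tau'$ the argument of $D$ stays in a compact subset of $B$, so the right side is $C^2$ in $\tau$. Its second derivative at $0$ arises by replacing $D$ with $(1-s)\,\partial_1D$ at $y=sh_P(z,1)$, where $\partial_1D(y)=(n+1)y_1(1-|y|^2)^{-(n+3)/2}$ and $y_1=sh_Pz_1$. This gives (5). $\square$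

## 9. A tilted cone with a strict maximum at its apex

By (5) each piece of wall contributes $N_1z_1$ times a positive weight. A constant weight gives a positive result, since $\int_{\partial\Omega}N_1z_1\,dS=\operatorname{vol}\Omega$. If $\Omega$ is a round ball, $N_1z_1\ge0$ everywhere and no weight helps. For a tilted ellipsoid $N_1z_1<0$ somewhere, and we put most of the weight there. Since $\mathcal B$ runs up to $\infty$, the weight $h^n\mathcal B$ can be prescribed at will.

**Step 1: the ellipsoid and the weight.** Let
$$Q(z)=z_1^2-z_1z_2+z_2^2+\sum_{3\le j\le n-1}z_j^2,\qquad\Omega=\{Q<1\}\subset\mathbb R^{n-1}.$$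
The eigenvalues of $Q$ lie in $\{\frac12,1,\frac32\}$. On $\partial\Omega$ the number $N_1$ is a positive multiple of $2z_1-z_2$. The set $O=\{z\in\partial\Omega:z_1(2z_1-z_2)<0\}$ is open in $\partial\Omega$ and invariant under $z\mapsto-z$. With $t=1/\sqrt7$ it contains $z^*=(t,3t,0,\dots,0)$, since $Q(z^*)=7t^2=1$ and $t(2t-3t)<0$. Choose a smooth even $\chi\ge0$ on $\partial\Omega$ supported in $O$ with $\chi(z^*)>0$ (a bump at $z^*$ plus its mirror image). Then $\int_{\partial\Omega}N_1z_1\chi\,dS<0$. So for a small constant $\theta>0$ the function $\psi=\theta+\chi$ satisfies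
$$I:=\int_{\partial\Omega}N_1z_1\psi\,dS<0 .$$

**Step 2: the surface realizing the weight.** For $b>0$ and $z\in\partial\Omega$ let $h_b(z)$ be the unique $h\in(0,(1+|z|^2)^{-1/2})$ with
$$h^n\mathcal B\bigl(h\sqrt{1+|z|^2}\bigr)=b\,\psi(z).\tag{7}$$
It exists and is unique because the left side increases strictly and continuously from $0$ to $\infty$; by the same monotonicity $h_b$ is continuous, and it is even because $\psi$ is. Put $\Gamma_b=\{h_b(z)(z,1):z\in\partial\Omega\}$ and $K_b=\operatorname{conv}\Gamma_b\subset B\cap\{y_n>0\}$.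

**Step 3: $K_b$ has interior.** Suppose $\Gamma_b$ lies in a hyperplane $H$. Since $\operatorname{pos}\Gamma_b$, the cone over $\partial\Omega\times\{1\}$, spans $\mathbb R^n$, $\Gamma_b$ is not contained in an $(n-2)$-flat and $H$ does not contain $0$. So $H$ is unique and has a unique equation $a\cdot z+a_ny_n=1$. As $\Gamma_b$ is invariant under $(z,y_n)\mapsto(-z,y_n)$, so is $H$; hence $a=0$ and $h_b$ is constant. But $z^*$ and $z^{**}=(3t,t,0,\dots,0)$ are in $\partial\Omega$ and have equal norm, while $3t(6t-t)>0$ shows $z^{**}\notin O$, so $\psi(z^{**})=\theta<\psi(z^*)$. By (7), $h_b(z^{**})\ne h_b(z^*)$, a contradiction.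

**Step 4: polytopes $P_N$ that satisfy the assumptions of Lemma 6.** We choose finite sets $V_N=-V_N\subset\partial\Omega$ that become dense as $N\to\infty$ and for which $\Omega_N=\operatorname{conv}V_N$ is simplicial with $0$ in its interior. Choose points $z_1,\dots,z_M$ one after another, each in a prescribed small open patch of $\partial\Omega$, so that any at most $n-1$ of the points $\pm z_i$ with distinct indices are affinely independent, and no $n$ of them with distinct indices lie in a hyperplane of $\mathbb R^{n-1}$. Each new point and its negative only have to avoid finitely many proper flats, and a proper flat meets the ellipsoid $\partial\Omega$ in a nowhere dense set. Put $V_N=\{\pm z_i\}$. For fine patches $0\in\operatorname{int}\Omega_N$. A facet of $\Omega_N$ cannot contain both $z$ and $-z$, because $0$ is interior. So its vertices have distinct indices, there are at most $n-1$ of them, and the facet is a simplex.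

Let $P_N=\operatorname{conv}\{h_b(z)(z,1):z\in V_N\}$. Its cone is the cone over $\Omega_N\times\{1\}$. Every $z\in V_N$ is a vertex of $\Omega_N$, because $\Omega$ is strictly convex. So a facet $G$ of $\operatorname{pos}P_N$ contains exactly the $n-1$ lifted points over the vertices of a facet of $\Omega_N$. They are linearly independent, as the vertices below are affinely independent, and $G\cap P_N$ is their convex hull. Finally $P_N\to K_b$ because $h_b$ is continuous and the $V_N$ become dense, so by Step 3 $P_N$ has interior for large $N$. Lemma 6 applies.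

**Step 5: the facets of $\Omega_N$ become small.** Apply a linear map that makes $\Omega$ a ball. The hyperplane of a facet cuts off, on the side away from $0$, an open cap that is smaller than a half-sphere and contains no point of $V_N$. As the $V_N$ become dense, the angular radii of these caps tend to $0$ uniformly. The facet lies in the flat disc that bounds the cap, so its diameter tends to $0$ uniformly.

**Step 6: the second derivative tends to $bI$.** Let $z$ lie in a facet of $\Omega_N$ with vertices $z_i$. The point $h_{P_N}(z)(z,1)$ is a convex combination of the points $h_b(z_i)(z_i,1)$. Its last coordinate shows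
$$\min_ih_b(z_i)\le h_{P_N}(z)\le\max_ih_b(z_i),$$
and its norm is at most $\rho:=\max_{\Gamma_b}|q|<1$. The function $E(z,h)=z_1h^n\mathcal B(h\sqrt{1+|z|^2})$ is uniformly continuous on the compact set where $z\in\overline\Omega$, $h\ge0$, $h\sqrt{1+|z|^2}\le\rho$. Extend $\psi$ to a smooth function on $\mathbb R^{n-1}$ and put $\varphi(z)=bz_1\psi(z)$. By (7), $E(z_i,h_b(z_i))=\varphi(z_i)$. By Step 5 and the uniform continuity of $h_b$, $E(z,h_{P_N}(z))=E(z_i,h_b(z_i))+o(1)=\varphi(z)+o(1)$ uniformly on $\partial\Omega_N$. The area of $\partial\Omega_N$ is at most that of $\partial\Omega$, as $\Omega_N\subset\overline\Omega$ are convex. So (5) and the divergence theorem give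
$$\frac{d^2}{d\tau^2}\Big|_0f_{P_N}(\tau e_1)=\int_{\partial\Omega_N}N_1\varphi\,dS+o(1)=\int_{\Omega_N}\partial_1\varphi\,dz+o(1)\ \longrightarrow\ \int_\Omega\partial_1\varphi\,dz=\int_{\partial\Omega}N_1\varphi\,dS=bI<0 .$$

**Step 7: strict maximum at $0$.** $P_N$ is invariant under the isometry $(z,y_n)\mapsto(-z,y_n)$, since $V_N=-V_N$ and $h_b$ is even. So $f_{P_N}(\tau e_1)$ is even in $\tau$ and its first derivative at $0$ vanishes. Hence for every $b>0$ and all $N\ge N(b)$,
$$f_{P_N}(\pm\tau e_1)<f_{P_N}(0)\quad\text{for all small }\tau>0.\tag{8}$$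

## 10. The illuminated volume is unbounded

We now show: given $M>0$, for a suitable $b$ and all large $N$ we have $f_{P_N}(0)>M$. As $b\to\infty$ the surface $\Gamma_b$ is pushed to the unit sphere $S=\partial B$, and we have to find a lot of hyperbolic volume between the apex and the limiting body. Let
$$C=\{(y,y_n)\in\mathbb R^{n-1}\times\mathbb R:\ Q(y)\le y_n^2,\ y_n\ge0\},\qquad K_\infty=\operatorname{conv}(\partial C\cap S).$$
$C$ is the cone over $\overline\Omega\times\{1\}$, and $\operatorname{pos}K_\infty=C$.

**Step 1: affine functions that are nonnegative on $K_\infty$.** For $u=(u',u_n)\in\partial C\cap S$ put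
$$\ell_u(Y)=2\bigl(u_ny_n-Q(u',y)\bigr),\qquad L_u(Y)=\ell_u(Y)-\tfrac13(1-u\cdot Y),\qquad Y=(y,y_n),$$
where $Q(\cdot,\cdot)$ is the polar form of $Q$; note that $\ell_u(u)=0$. Let $Y\in\partial C\cap S$ as well, and write $u=u_n(z',1)$, $Y=y_n(z,1)$ with $z,z'\in\partial\Omega$. Since $Q\ge\frac12|\cdot|^2$, we have $|z|^2,|z'|^2\le2$, so $u_n,y_n\ge1/\sqrt3$. As $Q(z)=Q(z')=1$,
$$\ell_u(Y)=2u_ny_n(1-Q(z',z))=u_ny_nQ(z-z')\ge\tfrac16|z-z'|^2\ge\tfrac16|Y-u|^2=\tfrac13(1-u\cdot Y).$$
The last inequality holds because radial projection to the unit sphere is $1$-Lipschitz outside the unit ball, and it takes $(z,1),(z',1)$ to $Y,u$. So $L_u\ge0$ on $\partial C\cap S$, and, being affine, on $K_\infty$.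

**Step 2: a set between $0$ and $K_\infty$.** Let $W=\bigcup_u\{Y\in\operatorname{int}C:|Y|<1,\ L_u(Y)<0\}$, an open set. We claim $W\subset[0,K_\infty]\setminus K_\infty$. Let $Y\in W$ with $L_u(Y)<0$; by Step 1, $Y\notin K_\infty$. As $Y\in C\setminus\{0\}$, there is $T>0$ with $TY\in K_\infty$. The function $t\mapsto L_u(tY)$ is affine, equals $-\frac13$ at $t=0$, is negative at $t=1$ and nonnegative at $t=T$. So $T>1$, and $Y\in[0,TY]\subset[0,K_\infty]$.

**Step 3: $W$ has infinite hyperbolic volume.** Let
$$Y=(1-\xi)u+te_n,\qquad u\in\partial C\cap S,\quad0<\xi<\tfrac12,\quad0<t<\xi/7 .$$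
Then $Y\in\operatorname{int}C$, since $(1-\xi)u\in\partial C$ and only the last coordinate was increased; and $|Y|\le1-\xi+t<1$. Moreover $\ell_u(Y)=2tu_n\le2t$ and $1-u\cdot Y=\xi-tu_n\ge\xi-t$, so $L_u(Y)\le2t-\frac13(\xi-t)=\frac13(7t-\xi)<0$. Hence $Y\in W$. Since $|Y|\ge1-\xi-t\ge1-2\xi>0$, we have $1-|Y|^2\le4\xi$.

The map $(u,\xi,t)\mapsto Y$ is injective: going down from $Y\in\operatorname{int}C$ in direction $-e_n$ one meets $\partial C$ exactly once, which determines $t$ and $(1-\xi)u$, and $|(1-\xi)u|=1-\xi$ determines $\xi$ and $u$. For its Jacobian, the surface element of the cone $\partial C$ at $(1-\xi)u$ is $(1-\xi)^{n-2}d\xi\,d\sigma(u)$, with $\sigma$ the $(n-2)$-dimensional measure on $\partial C\cap S$. The vector $\nabla\ell_u$ is normal to $\partial C$ along the ray of $u$, being the gradient of $y_n^2-Q(y)$ at $u$. So moving in direction $e_n$ contributes the factor $\ell_u(e_n)/|\nabla\ell_u|=2u_n/|\nabla\ell_u|$. As $u_n\ge1/\sqrt3$ and $|\nabla\ell_u|$ is bounded, the Jacobian is at least some $c>0$. Hence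
$$\mathrm{vol}_{\mathbb H^n}(W)\ge c'\int_0^{1/2}\frac\xi7\,(4\xi)^{-(n+1)/2}\,d\xi=\infty,$$
since the exponent of $\xi$ is $\frac{1-n}2\le-1$ for $n\ge3$.

**Step 4: transfer to $P_N$.** Choose a compact $W'\subset W$ of hyperbolic volume $>M$. As $W$ is open, $W'\subset\operatorname{int}[0,K_\infty]$, and $W'$ is disjoint from $K_\infty$. By (7) and $h_b\le1$, $\mathcal B(h_b(z)\sqrt{1+|z|^2})\ge b\min\psi\to\infty$ as $b\to\infty$. Since $\mathcal B$ is bounded on $[0,\rho]$ for each $\rho<1$, $h_b(z)\sqrt{1+|z|^2}\to1$ uniformly in $z$. So $\Gamma_b\to\partial C\cap S$, $K_b\to K_\infty$ and $[0,K_b]\to[0,K_\infty]$ in the Euclidean Hausdorff metric. By the second fact of Section 1, and because $W'$ has positive distance from $K_\infty$, for some fixed large $b$ we have $W'\subset\operatorname{int}[0,K_b]$ and $W'\cap K_b=\emptyset$. Since $P_N\to K_b$, in the same way $W'\subset[0,P_N]\setminus P_N$ for all large $N$. Thus $f_{P_N}(0)\ge\mathrm{vol}_{\mathbb H^n}(W')>M$.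

## 11. Every level $\delta$ fails: proof of Theorem 3

By scaling of the metric it suffices to treat $\lambda=-1$. Let $\delta>0$. Take $M=\delta$ in Section 10, and fix $b$ and then $N$ so large that $f_{P_N}(0)>\delta$ and (8) holds. The polytope $P_N$ lies in $\{y_n>0\}$, so $0\notin P_N$, and Lemma 5 applies with $P=P_N$ and $v=e_1$. It yields a polytope $P'=[y,P_N]$ and a $\tau>0$ such that $\mathcal I_\delta(P')$ contains $\tau e_1$ and $-\tau e_1$ but not their midpoint $0$. So $\mathcal I_\delta(P')$ is not geodesically convex. $\blacksquare$
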